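\title{Conflict-free closed neighborhood coloring of $K_{1,k}$-free graphs}

\begin{abstract}
A coloring of the vertices of a graph is conflict-free on closed neighborhoods if every closed neighborhood contains a color exactly once. We prove that every $K_{1,k}$-free graph with maximum degree $\Delta\ge2$ has such a coloring with at most $80\ln k\ln\Delta$ colors, which answers a question of Bhyravarapu, Gupta, Kalyanasundaram and Mathew. We also show that the bound is best possible up to the constant factor for all $3\le k\le\Delta$. The upper bound colors a sequence of maximal independent sets at random with dyadic probabilities and applies the Lov\'asz Local Lemma. The lower bound comes from random intersection graphs and an entropy estimate over dyadic scales.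
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are simple, finite and undirected. For a vertex $v$ of a graph $G$ we write $N(v)$ for its set of neighbors and $N[v]=N(v)\cup\{v\}$ for its closed neighborhood. A \emph{conflict-free closed neighborhood coloring}, or \emph{CFCN coloring}, of $G$ assigns a color to every vertex so that each vertex $v$ is \emph{satisfied}: some color appears exactly once in $N[v]$. The least number of colors in a CFCN coloring is denoted $\chi_{CN}(G)$.

A proper coloring is a CFCN coloring, because the color of $v$ itself appears once in $N[v]$; so $\chi_{CN}(G)\le\Delta+1$ when $G$ has maximum degree $\Delta$. But the unique color in $N[v]$ may sit on a neighbor of $v$, and one vertex may serve all of its neighbors at once. If some vertex is adjacent to all others, for instance if $G$ is complete, then one color for that vertex and a second color for the rest suffice. One color suffices only when $G$ has no edges.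

A graph is \emph{$K_{1,k}$-free} if it has no induced star with $k$ leaves; equivalently, no neighborhood $N(v)$ contains $k$ pairwise nonadjacent vertices. The parameter $k$ runs between two extremes. For $k=2$ the relation ``adjacent or equal'' is transitive, so the graph is a disjoint union of cliques. For $k=\Delta+1$ the condition is empty, because a neighborhood has at most $\Delta$ vertices. The case $k=3$ contains all line graphs: among three edges that meet a given edge $xy$, two pass through $x$ or two pass through $y$.

The following bounds are known.
\begin{itemize}
\item[(i)] $\chi_{CN}(G)=O(\ln^2\Delta)$ for every graph $G$ with maximum degree $\Delta$.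
\item[(ii)] $\chi_{CN}(G)=O(\ln\Delta)$ if $G$ is the line graph of a graph with maximum degree $\Delta$.
\item[(iii)] $\chi_{CN}(G)=O(k\ln\Delta)$ if $G$ is $K_{1,k}$-free with maximum degree $\Delta$.
\item[(iv)] $\chi_{CN}(G)=O(\ln k\ln n)$ if $G$ is $K_{1,k}$-free on $n$ vertices.
\item[(v)] There are graphs $G$ on $n$ vertices with $\chi_{CN}(G)=\Omega(\ln^2n)$.
\end{itemize}
A bound of order $\ln k\ln\Delta$ would contain the four upper bounds: (i) is the case $k=\Delta+1$, (ii) follows from the case $k=3$ because the line graph has maximum degree less than $2\Delta$, and (iii) and (iv) follow from $\ln k\le k$ and $\Delta<n$. This makes it the natural guess, and it is the question posed in \cite{BGKM}: is there an absolute constant $C$ such that $\chi_{CN}(G)\le C\ln k\ln\Delta$ for all $k\ge2$, $\Delta\ge2$ and every $K_{1,k}$-free graph $G$ with maximum degree $\Delta$? The answer is yes.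

\begin{theorem}\label{thm:upper}
Let $k\ge2$ and $\Delta\ge2$, and let $G$ be a $K_{1,k}$-free graph with maximum degree $\Delta$. Then
\[
\chi_{CN}(G)\le\lceil e^2(1+2\ln\Delta)\rceil\cdot\lceil\log_2k\rceil+1\le80\,\ln k\,\ln\Delta .
\]
\end{theorem}

Since every graph with maximum degree $\Delta$ is $K_{1,\Delta+1}$-free, $k$ may be replaced by $\min\{k,\Delta+1\}$ in Theorem~\ref{thm:upper}. In this form the bound has the right order for every $k\ge3$.

\begin{theorem}\label{thm:lower}
There is an absolute constant $c>0$ such that for all $k\ge3$ and $\Delta\ge2$ there is a $K_{1,k}$-free graph $G$ with maximum degree exactly $\Delta$ and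
\[
\chi_{CN}(G)\ge c\,\ln\min\{k,\Delta\}\,\ln\Delta .
\]
For $\Delta$ larger than an absolute constant, $G$ has at most $2\Delta+1$ vertices.
\end{theorem}

\begin{corollary}\label{cor:class}
Let $f(k,\Delta)$ be the maximum of $\chi_{CN}$ over all $K_{1,k}$-free graphs with maximum degree $\Delta\ge2$. Then $f(2,\Delta)=2$, and $f(k,\Delta)=\Theta(\ln\min\{k,\Delta\}\cdot\ln\Delta)$ uniformly for $k\ge3$ and $\Delta\ge2$.
\end{corollary}

\begin{proof}
Let $k=2$, so that $G$ is a disjoint union of cliques and $N[v]$ is the clique containing $v$. Give one vertex of each clique color $1$ and all other vertices color $2$; then color $1$ appears once in every $N[v]$. One color does not suffice, since $G$ has an edge. For $k\ge3$ the lower bound is Theorem~\ref{thm:lower}. For the upper bound apply Theorem~\ref{thm:upper} with $\min\{k,\Delta+1\}$ in place of $k$, and note that $\Delta+1\le\Delta^2$ gives $\ln\min\{k,\Delta+1\}\le2\ln\min\{k,\Delta\}$.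
\end{proof}

Both theorems rest on one observation about scales. If each of $d$ vertices receives a given color independently with probability $p$, the color is likely to appear exactly once only when $d$ is comparable to $1/p$. Between $1$ and $k$ there are about $\log_2k$ dyadic scales. In Section~\ref{sec:upper} we provide one color for each scale and repeat this $O(\ln\Delta)$ times. In Sections~\ref{sec:line}--\ref{sec:random} we build graphs in which every scale requires $\Omega(\ln\Delta)$ colors and in which a color is useful at only a bounded number of scales. Section~\ref{sec:final} deduces Theorem~\ref{thm:lower}.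

One elementary inequality is used in both parts: for $0<p<1$,
\begin{equation}\label{eq:log}
\ln\frac1{1-p}=\ln\Bigl(1+\frac p{1-p}\Bigr)\le\frac p{1-p}.
\end{equation}

\section{The upper bound}\label{sec:upper}

Let $G$ be $K_{1,k}$-free with maximum degree $\Delta$, and put $K=k-1\ge1$.

\subsection{Independent layers}

The hypothesis on $G$ says nothing about the size of $N(v)$, but it bounds the intersection of $N(v)$ with any independent set. So we place the useful colors on independent sets only. Fix an integer $L\ge1$. For $i=1,\dots,L$ let $A_i$ be a maximal independent set of $G-(A_1\cup\dots\cup A_{i-1})$, with $A_i=\emptyset$ if no vertices remain. We call the $A_i$ \emph{layers}, and put $A=A_1\cup\dots\cup A_L$ and $R=V(G)\setminus A$. All vertices of $R$ receive the color $0$, which will never be used as a unique color. Each layer $A_i$ has its own palette of colors $(i,j)$, used on no other vertices.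

Independence of the layers serves two purposes. First, every vertex $v\in A_i$ is satisfied, however the layers are colored from their palettes: $v$ is the only vertex of $A_i$ in $N[v]$, so the color of $v$ appears exactly once there. Second, for $v\in R$ and $1\le i\le L$,
\begin{equation}\label{eq:di}
1\le|N(v)\cap A_i|\le K .
\end{equation}
For the lower bound, $v$ is still present when $A_i$ is chosen and is not in $A_i$, so by maximality it has a neighbor in $A_i$. For the upper bound, $k$ neighbors of $v$ in $A_i$ would form an induced $K_{1,k}$ together with $v$. This is the only place where $K_{1,k}$-freeness is used. It remains to color the layers so that each $v\in R$ sees, in at least one of the $L$ sets $N(v)\cap A_i$, a color exactly once.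

\subsection{The cases $k=2$ and $k=3$}

If $k=2$, then $|N(v)\cap A_1|=1$ for all $v\notin A_1$, and a single layer with a single color gives the coloring with two colors from the proof of Corollary~\ref{cor:class}.

If $k=3$, each $v\in R$ has one or two neighbors in each layer. Give each vertex of $A_i$ one of the two colors $(i,0)$, $(i,1)$ by a fair coin toss. A layer in which $v$ has one neighbor satisfies $v$. A layer in which $v$ has two neighbors satisfies $v$ when their coins differ, which has probability $\frac12$. The coins in different layers are independent, so $v$ is left unsatisfied with probability at most $2^{-L}$. A union bound over $R$ would require $L$ of order $\ln n$. But the fate of $v$ depends only on the coins of its neighbors, so it is independent of the fates of all vertices that share no neighbor with $v$, and fewer than $\Delta^2$ vertices do share one. This is the setting of the symmetric Lov\'asz Local Lemma (Erd\H{o}s--Lov\'asz, Spencer).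

\begin{lemma}[Local Lemma]\label{lem:lll}
Let $E_1,\dots,E_N$ be events, each of probability at most $p$, and suppose that each $E_i$ is mutually independent of all but at most $D$ of the other events. If $ep(D+1)\le1$, then with positive probability none of the events occurs.
\end{lemma}

When the events are determined by independent random variables, an event is mutually independent of all events that share no variable with it. For $k=3$ the lemma applies as soon as $e\,2^{-L}\Delta^2\le1$, which gives a CFCN coloring with $2\lceil\log_2(e\Delta^2)\rceil+1$ colors.

\subsection{One color per scale}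

For larger $k$ we need a random coloring of a layer that satisfies $v$ with constant probability for every value $d=|N(v)\cap A_i|$ between $1$ and $K$, since $d$ varies with $v$. A uniform choice among $q$ colors is wasteful. A given one of $d$ vertices has a unique color with probability $(1-1/q)^{d-1}\le e^{-(d-1)/q}$, so for $d\ge2$ and $q\le(d-1)/(2\ln d)$ a unique color exists with probability at most $1/d$. Constant success probability at $d=K$ thus costs nearly $K$ colors per layer. A color chosen with probability about $1/d$, on the other hand, appears exactly once among $d$ vertices with constant probability, and one such color serves a whole dyadic range of $d$.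

Let $s=\lfloor\log_2K\rfloor$. From $2^s\le k-1<2^{s+1}$ we get $2^s<k\le2^{s+1}$, that is, $s+1=\lceil\log_2k\rceil$. Define
\[
p_j=2^{-j-1}\quad(0\le j<s),\qquad p_s=2^{-s}.
\]
These numbers sum to $(1-2^{-s})+2^{-s}=1$. For $k=3$ we have $s=1$, and this is the fair coin.

\begin{lemma}\label{lem:scale}
Let $1\le d\le K$. If $d$ objects independently receive values in $\{0,\dots,s\}$ with distribution $(p_0,\dots,p_s)$, then with probability at least $e^{-2}$ some value is received by exactly one object.
\end{lemma}

\begin{proof}
Let $j=\lfloor\log_2d\rfloor\le s$ and $p=p_j$, so that $2^j\le d\le2^{j+1}-1$. The value $j$ occurs exactly once with probability $dp(1-p)^{d-1}$. If $p<1$, then \eqref{eq:log} gives $(1-p)^{1/p-1}\ge e^{-1}$.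

If $j<s$, then $1/p=2^{j+1}$, so $dp\ge\frac12$ and $d-1\le1/p-1$. The probability is at least $\frac1{2e}\ge e^{-2}$.

If $j=s\ge1$, then $1/p=2^s$, so $dp\ge1$ and $d-1\le2^{s+1}-2=2(1/p-1)$. The probability is at least $e^{-2}$.

If $j=s=0$, then $d=1$ and $p=1$, and the probability is $1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Take $L=\lceil e^2(1+2\ln\Delta)\rceil$ layers. Color $R$ with $0$, and give each $u\in A_i$ the color $(i,j(u))$, where the values $j(u)$, $u\in A$, are independent with distribution $(p_0,\dots,p_s)$. At most $L(s+1)+1=L\lceil\log_2k\rceil+1$ colors are used, and all vertices of $A$ are satisfied.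

For $v\in R$ let $E_v$ be the event that no color $(i,j)$ appears exactly once in $N[v]$. The palette of $A_i$ appears in $N[v]$ exactly on $N(v)\cap A_i$. By \eqref{eq:di} and Lemma~\ref{lem:scale}, with probability at least $e^{-2}$ some color of this palette appears exactly once. The sets $N(v)\cap A_i$ are disjoint for different $i$, so these $L$ events are independent, and
\[
\Pr[E_v]\le(1-e^{-2})^L\le e^{-L/e^2}\le e^{-1-2\ln\Delta}=\frac1{e\Delta^2}.
\]
The event $E_v$ is determined by the values $j(u)$ with $u\in N(v)\cap A$, so it is mutually independent of all $E_w$ such that $w$ has no common neighbor with $v$. Each of the at most $\Delta$ neighbors of $v$ has at most $\Delta-1$ neighbors other than $v$, so we may take $D=\Delta(\Delta-1)$. Since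
\[
e\cdot\frac1{e\Delta^2}\cdot(\Delta^2-\Delta+1)\le1,
\]
Lemma~\ref{lem:lll} yields an outcome in which no $E_v$ occurs. This outcome is a CFCN coloring, and the first inequality of the theorem follows. The maximum degree has entered only through $D$.

For the second inequality we use $1\le\ln\Delta/\ln2$ and $1\le\ln k/\ln 2$. First,
\[
L\le2e^2\ln\Delta+(e^2+1)\le\Bigl(2e^2+\frac{e^2+1}{\ln2}\Bigr)\ln\Delta\le(14.78+12.11)\ln\Delta\le27\ln\Delta .
\]
Next, $\lceil\log_2k\rceil\le\log_2k+1\le2\ln k/\ln2$. Therefore
\[
L\lceil\log_2k\rceil+1\le\Bigl(\frac{54}{\ln2}+\frac1{(\ln2)^2}\Bigr)\ln k\ln\Delta\le(77.91+2.09)\ln k\ln\Delta=80\ln k\ln\Delta .\qedhere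
\]
\end{proof}

\section{Intersection graphs and the line graph of $K_m$}\label{sec:line}

We turn to the lower bound, and we first need a supply of $K_{1,k}$-free graphs. Write $[m]=\{1,\dots,m\}$ and call its elements \emph{points}. Let $(F_v)_{v\in V}$ be an indexed family of nonempty subsets of $[m]$, in which different indices may carry the same set. Its \emph{intersection graph} has vertex set $V$, and distinct $v,w$ are adjacent if $F_v\cap F_w\ne\emptyset$. Since $F_v\neq\emptyset$,
\begin{equation}\label{eq:nbhd}
N[v]=\{w\in V: F_w\cap F_v\ne\emptyset\}.
\end{equation}
If $|F_v|\le k-1$ for all $v$, the intersection graph is $K_{1,k}$-free: $k$ pairwise nonadjacent neighbors of $v$ carry $k$ pairwise disjoint sets that each contain a point of $F_v$, which forces $|F_v|\ge k$.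

The smallest case is the family of all $2$-element subsets of $[m]$. Its intersection graph is the line graph of $K_m$, which is $K_{1,3}$-free and, for $m\ge3$, has maximum degree $2m-4$.

\begin{proposition}\label{prop:line}
For $m\ge2$, the line graph of $K_m$ has $\chi_{CN}\ge\frac12\log_2m$.
\end{proposition}

\begin{proof}
Consider a CFCN coloring with $r$ colors, viewed as a coloring of the edges of $K_m$. For a point $x$ let $S(x)$ be the set of colors of the edges at $x$. Suppose $S(x)=S(y)$ for two points $x\neq y$, and let $c$ be a color that appears exactly once among the edges meeting $xy$. Then $c\in S(x)\cup S(y)$, so $c$ lies in both sets, and the unique edge of color $c$ must contain both $x$ and $y$. Thus $xy$ is the only edge of its color at $x$. At most $r$ edges at $x$ have this property, so at most $r$ points $y\ne x$ have $S(y)=S(x)$. There are at most $2^r$ possible sets $S(x)$, hence $m\le(r+1)2^r\le4^r$.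
\end{proof}

This gives the order $\ln\Delta$ for $k=3$. The argument cuts a set into two halves, here the points $x$ and $y$, and looks for halves that see the same colors. For such halves a unique color must come from a single member of the family that meets both, and this is rare. To gain the factor $\ln k$ we run the argument on sets of size $2,4,8,\dots$ up to $k-1$ within one graph. Two difficulties arise.

The first is that pigeonholing over $2^r$ possible sets of colors gives only $r\ge\Omega(\ln m)$ at each size, with no gain from having many sizes. The gain comes from the fact that a color cannot be unpredictable at all sizes. If the sets of color $c$ cover a fraction $u$ of the points, then $t$ random points miss them with probability $(1-u)^t$, which is close to $1$ for $t$ much smaller than $1/u$ and close to $0$ for $t$ much larger. Entropy measures this effect, and Section~\ref{sec:entropy} shows that each color contributes a bounded total over all dyadic $t$.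

The second difficulty is the degree. In the family of all subsets of size $k-1$, every set meets at least $\binom{m-1}{k-2}-1$ others, so $\ln\Delta$ would be of order $k\ln m$ for $4\le k\le\sqrt m$, and a lower bound of order $\ln k\ln m$ would be too weak. We need a family with polynomially many members, and Section~\ref{sec:random} chooses one at random.

\section{Entropy over dyadic scales}\label{sec:entropy}

The \emph{entropy} of a random variable $X$ with finitely many values and distribution $P$ is $H(X)=-\sum_xP(x)\log_2P(x)$, the sum being over the values with $P(x)>0$. A variable with two values of probabilities $p$ and $1-p$ has entropy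
\[
h(p)=-p\log_2p-(1-p)\log_2(1-p),\qquad h(0)=h(1)=0,
\]
and $h(p)=h(1-p)\le1$. Entropy is subadditive: $H(X_1,\dots,X_r)\le H(X_1)+\dots+H(X_r)$. It also controls collisions. If $X'$ is an independent copy of $X$, then Jensen's inequality for the concave function $\log_2$ gives $\log_2\sum_xP(x)^2\ge\sum_xP(x)\log_2P(x)$, that is,
\begin{equation}\label{eq:collision}
\Pr[X=X']=\sum_xP(x)^2\ge2^{-H(X)} .
\end{equation}
This inequality replaces the pigeonhole principle of Proposition~\ref{prop:line}.

\begin{lemma}\label{lem:entropy}
For every $a\in[0,1]$ we have $\sum_{i\ge0}h\bigl(a^{2^i}\bigr)\le8$.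
\end{lemma}

\begin{proof}
We first show that $h(p)\le2\sqrt p$ for $0<p<1$. By \eqref{eq:log}, $(1-p)\ln\frac1{1-p}\le p$, so $h(p)\le p\log_2(e/p)=\sqrt p\cdot g(p)/\ln2$ with $g(p)=\sqrt p\,(1-\ln p)$. The derivative $g'(p)=-(1+\ln p)/(2\sqrt p)$ changes sign from positive to negative at $p=1/e$, so $g(p)\le g(1/e)=2e^{-1/2}<2\ln2$.

For $a\in\{0,1\}$ all terms vanish. Let $0<a<1$, put $a_i=a^{2^i}$, so that $a_{i+l}=a_i^{2^l}$, and let $i_0\ge0$ be the least index with $a_{i_0}\le\frac12$. We bound the terms on the two sides of $i_0$ separately.

For $l\ge0$ we have $a_{i_0+l}\le2^{-2^l}$, so $h(a_{i_0+l})\le2^{1-2^{l-1}}$. We use $h\le1$ for $l=0$, the bounds $1$ and $\frac12$ for $l=1,2$, and $2^{l-1}\ge l+1$ for $l\ge3$. The terms with $i\ge i_0$ sum to at most $1+1+\frac12+\sum_{l\ge3}2^{-l}=2.75$.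

For $0\le l\le i_0-1$ put $i=i_0-1-l$. Then $a_i^{2^l}=a_{i_0-1}>\frac12$, so
\[
1-a_i<1-e^{-2^{-l}\ln2}\le2^{-l}\ln2,\qquad h(a_i)=h(1-a_i)\le2\sqrt{\ln2}\;2^{-l/2}\le1.67\cdot2^{-l/2}.
\]
With $h\le1$ for $l=0$ and $\sum_{l\ge1}2^{-l/2}=1+\sqrt2<2.42$, the terms with $i<i_0$ sum to at most $1+1.67\cdot2.42<5.1$. The total is less than $7.85$.
\end{proof}

\section{Random intersection graphs}\label{sec:random}

\begin{proposition}\label{prop:main}
Let $m$ and $k$ be integers with $3\le k\le m^{1/8}$, and let $J=\lfloor\log_2(k-1)\rfloor$. There is a $K_{1,k}$-free graph $G$ with at most $m^4$ vertices and $\chi_{CN}(G)>\frac1{32}J\log_2m$.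
\end{proposition}

Throughout this section $m,k,J$ are as in the proposition, $M=m^3$, and $r=\lfloor\frac1{32}J\log_2m\rfloor$. The condition $k\ge3$ gives $J\ge1$, so that there is at least one scale. If $r=0$, a single vertex proves the proposition, so we assume $r\ge1$. We record a bound on $r$. Since $J\le\log_2k\le\frac18\log_2m$, we have $r\le\frac1{256}(\log_2m)^2$. Also $m^{3/8}=e^y$ with $y=\frac38\ln2\cdot\log_2m\ge\frac14\log_2m$, and $e^y\ge y^2/2\ge\frac1{32}(\log_2m)^2$. Hence
\begin{equation}\label{eq:r}
r\le\tfrac18m^{3/8}.
\end{equation}

\subsection{The random family}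

A \emph{random set at scale $j$} is the set of entries of a sequence of $2^j$ independent uniform points of $[m]$; sampling with repetition makes the two halves of the sequence independent. For $1\le j\le J$ and $1\le i\le M$ let $F_{j,i}$ be a random set at scale $j$, all choices being independent, and let $G$ be the intersection graph of the family $(F_{j,i})$. Then $1\le|F_{j,i}|\le2^J\le k-1$, so $G$ is $K_{1,k}$-free, and $G$ has $JM\le m^4$ vertices. We must show that with positive probability $G$ has no CFCN coloring with colors in $[r]$.

\subsection{Schemes}

The obvious approach is a union bound over the $r^{JM}$ colorings of the index set. The failure estimate that we shall obtain has the form $\exp(-\frac12m^{-1/4}M)$, which cannot compensate for so many colorings; moreover, for a fixed coloring, the events that different vertices are satisfied are not independent. Both problems disappear if we record the coloring on the $m$ points instead of the $JM$ sets. To decide whether a set is satisfied it is enough to know, for each point $x$ and color $c$, whether $x$ lies in no set of color $c$, in several, or in exactly one, and in the last case which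 other points lie in the same set.

\begin{definition}
A \emph{scheme} is a tuple $\Phi=(\varphi_1,\dots,\varphi_r)$ of functions $\varphi_c:[m]\to\{0,*\}\cup[m]$ such that $|\varphi_c^{-1}(\lambda)|\le k-1$ for all $c\in[r]$ and $\lambda\in[m]$. Values in $[m]$ are called \emph{labels}. A nonempty set $F\subseteq[m]$ is \emph{$\Phi$-satisfied} if for some $c$ we have $\varphi_c(F)\setminus\{0\}=\{\lambda\}$ with $\lambda$ a label.
\end{definition}

Schemes do not depend on the random family, and there are at most $(m+2)^{mr}$ of them, a number that does not grow with $M$. The bound on the size of the label classes is essential: without it the constant function $\varphi_1\equiv1$ would satisfy every set, just as a member $[m]$ of the family would be adjacent to all others and make two colors sufficient.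

\begin{lemma}\label{lem:scheme}
Let $(F_v)_{v\in V}$ be a family of nonempty subsets of $[m]$ of size at most $k-1$. If its intersection graph has a CFCN coloring with colors in $[r]$, then there is a scheme $\Phi$ such that every $F_v$ is $\Phi$-satisfied.
\end{lemma}

\begin{proof}
Fix a color $c$. For a point $x$ let $V_c(x)$ be the set of $v\in V$ of color $c$ with $x\in F_v$. At most $m$ vertices $w$ satisfy $V_c(x)=\{w\}$ for some $x$, because each point determines at most one such $w$. Assign distinct labels $\lambda_c(w)\in[m]$ to these vertices, and define
\[
\varphi_c(x)=\begin{cases}0&\text{if }V_c(x)=\emptyset,\\ \lambda_c(w)&\text{if }V_c(x)=\{w\},\\ *&\text{if }|V_c(x)|\ge2.\end{cases}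
\]
The points with label $\lambda_c(w)$ lie in $F_w$, so there are at most $k-1$ of them, and $\Phi=(\varphi_1,\dots,\varphi_r)$ is a scheme.

Let $v\in V$, let $c$ be a color that appears exactly once in $N[v]$, and let $w\in N[v]$ be the vertex of color $c$; possibly $w=v$. By \eqref{eq:nbhd}, $V_c(x)\subseteq\{w\}$ for every $x\in F_v$. So $\varphi_c(x)=0$ for $x\in F_v\setminus F_w$ and $\varphi_c(x)=\lambda_c(w)$ for $x\in F_v\cap F_w$, and the latter set is nonempty. Hence $F_v$ is $\Phi$-satisfied.
\end{proof}

\subsection{Every scheme has a weak scale}

\begin{lemma}\label{lem:weak}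
For every scheme $\Phi$ there is $j\in\{1,\dots,J\}$ such that a random set at scale $j$ fails to be $\Phi$-satisfied with probability at least $\frac12m^{-1/4}$.
\end{lemma}

\begin{proof}
Fix $j\in\{1,\dots,J\}$ and let $t=2^{j-1}$. Let $x_1,\dots,x_{2t}$ be independent uniform points, let $F'=\{x_1,\dots,x_t\}$ and $F''=\{x_{t+1},\dots,x_{2t}\}$, and let $F=F'\cup F''$. For $X\subseteq[m]$ let $S(X)$ be the set of colors $c$ such that $\varphi_c(x)\ne0$ for some $x\in X$. Consider two events.
\begin{itemize}
\item[(a)] $S(F')=S(F'')$.
\item[(b)] There are $c\in[r]$ and $\alpha\le t<\beta$ such that $\varphi_c(x_\alpha)=\varphi_c(x_\beta)$ is a label.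
\end{itemize}
Suppose that (a) holds and $F$ is $\Phi$-satisfied, say $\varphi_c(F)\setminus\{0\}=\{\lambda\}$ with $\lambda$ a label. Then $c\in S(F')\cup S(F'')$, so by (a) both halves contain a point at which $\varphi_c$ is nonzero, and at both points the value is $\lambda$. Thus (b) holds. Therefore the probability $q_j$ that $F$ is not $\Phi$-satisfied obeys
\[
q_j\ge\Pr[\text{(a)}]-\Pr[\text{(b)}].
\]

For (b), fix $c$, $\alpha$, $\beta$ and condition on $x_\alpha$. If $\varphi_c(x_\alpha)$ is a label, then at most $k-1$ of the $m$ points carry it, so $x_\beta$ does so with probability less than $k/m$. Using $t\le k$, the hypothesis $k\le m^{1/8}$ and \eqref{eq:r}, we get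
\[
\Pr[\text{(b)}]\le rt^2\,\frac km\le\frac{rk^3}m\le\tfrac18m^{3/8+3/8-1}=\tfrac18m^{-1/4}.
\]

For (a), the sets $S(F')$ and $S(F'')$ are independent and identically distributed, so \eqref{eq:collision} gives $\Pr[\text{(a)}]\ge2^{-H_j}$, where $H_j$ is the entropy of $S(F')$. Let $a_c=|\varphi_c^{-1}(0)|/m$. Then $c\notin S(F')$ with probability $a_c^{\,t}$. The set $S(F')$ carries the same information as the $r$ indicators of the events $c\in S(F')$, so subadditivity gives $H_j\le\sum_{c=1}^rh\bigl(a_c^{2^{j-1}}\bigr)$. The numbers $a_c$ do not depend on $j$. Summing over $j$ and applying Lemma~\ref{lem:entropy} to each color,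
\[
\sum_{j=1}^JH_j\le\sum_{c=1}^r\sum_{i=0}^{J-1}h\bigl(a_c^{2^i}\bigr)\le8r .
\]
Choose $j$ with $H_j\le8r/J\le\frac14\log_2m$. For this $j$ we have $\Pr[\text{(a)}]\ge m^{-1/4}$, and so $q_j\ge\frac78m^{-1/4}\ge\frac12m^{-1/4}$.
\end{proof}

The trivial bound $H_j\le r$ would allow only $r\le\frac14\log_2m$, the order of Proposition~\ref{prop:line}; averaging over the scales is what gains the factor $J$. The weak scale depends on $\Phi$, and for this reason the family contains $M$ sets at every scale.

\begin{proof}[Proof of Proposition~\ref{prop:main}]
Fix a scheme $\Phi$ and let $j$ be given by Lemma~\ref{lem:weak}. The sets $F_{j,1},\dots,F_{j,M}$ are independent random sets at scale $j$, so all of them are $\Phi$-satisfied with probability at most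
\[
\bigl(1-\tfrac12m^{-1/4}\bigr)^{M}\le\exp\bigl(-\tfrac12m^{11/4}\bigr).
\]
By \eqref{eq:r} and $\ln(m+2)\le m$, the number of schemes is at most $\exp(mr\ln(m+2))\le\exp(\frac18m^{19/8})$. Since $\frac18m^{19/8}<\frac12m^{22/8}$, the union bound shows that with positive probability no scheme satisfies all members of the family. For such an outcome Lemma~\ref{lem:scheme} shows that $G$ has no CFCN coloring with colors in $[r]$. Hence $\chi_{CN}(G)\ge r+1>\frac1{32}J\log_2m$.
\end{proof}

\section{Prescribing the maximum degree}\label{sec:final}

Proposition~\ref{prop:main} requires $k\le m^{1/8}$ and does not fix the maximum degree. The restriction on $k$ costs only a constant factor in $\ln\min\{k,\Delta\}$, and the degree is adjusted by adding a clique. We use two facts. If $G'$ is a union of components of $G$, then $\chi_{CN}(G)\ge\chi_{CN}(G')$, because closed neighborhoods in $G'$ are the same as in $G$. And $\lfloor y\rfloor\ge\sqrt y$ for real $y\ge2$, because $n=\lfloor y\rfloor\ge2$ satisfies $y<n+1\le n^2$.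

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
We take $c=2^{-17}$ and $\Delta_0=3^{32}$. Let $k\ge3$ and $\Delta\ge2$.

If $\Delta<\Delta_0$, let $G=K_{\Delta+1}$. It is $K_{1,k}$-free with maximum degree $\Delta$. Since $\ln\Delta_0=32\ln3<36$, we have $c\ln\min\{k,\Delta\}\ln\Delta\le c\cdot36^2<1\le\chi_{CN}(G)$.

Let $\Delta\ge\Delta_0$. Put $m=\lfloor\Delta^{1/4}\rfloor\ge3^8$ and $k'=\min\{k,\lfloor m^{1/8}\rfloor\}$, so that $3\le k'\le m^{1/8}$. Let $G'$ be the graph of Proposition~\ref{prop:main} for $m$ and $k'$. It is $K_{1,k'}$-free, hence $K_{1,k}$-free, and it has at most $m^4\le\Delta$ vertices, so its degrees are less than $\Delta$. Let $G$ be the disjoint union of $G'$ and $K_{\Delta+1}$. Then $G$ is $K_{1,k}$-free, has maximum degree exactly $\Delta$ and at most $2\Delta+1$ vertices, and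
\[
\chi_{CN}(G)\ge\chi_{CN}(G')>\tfrac1{32}J\log_2m,\qquad J=\lfloor\log_2(k'-1)\rfloor .
\]
We bound the two factors. First, $m\ge\Delta^{1/8}$, so $\log_2m\ge\frac18\ln\Delta$. Second, $\lfloor z\rfloor\ge z/2$ for $z\ge1$ and $(k'-1)^2\ge k'$ for $k'\ge3$, so $J\ge\frac12\log_2(k'-1)\ge\frac14\log_2k'\ge\frac14\ln k'$. Finally, either $k'=k$ or $k'=\lfloor m^{1/8}\rfloor\ge m^{1/16}\ge\Delta^{1/128}$, and in both cases $\ln k'\ge\frac1{128}\ln\min\{k,\Delta\}$. Altogether
\[
\chi_{CN}(G)>\frac1{32}\cdot\frac14\cdot\frac1{128}\cdot\frac18\,\ln\min\{k,\Delta\}\ln\Delta=2^{-17}\ln\min\{k,\Delta\}\ln\Delta .\qedhere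
\]
\end{proof}

\begin{remark}
The graphs of Theorem~\ref{thm:lower} have few vertices, so they also show that the bound $O(\ln k\ln n)$ in (iv) is optimal up to a constant for $3\le k\le n$. Let $n$ be large, put $\Delta=\lfloor(n-1)/2\rfloor$, take the graph of Theorem~\ref{thm:lower}, which has at most $2\Delta+1\le n$ vertices, and add isolated vertices until there are $n$. The result is $K_{1,k}$-free and $\chi_{CN}$ does not decrease. Since $\Delta\ge(n-2)/2\ge\sqrt n\ge\sqrt k$ for $n\ge8$, we have $\ln\Delta\ge\frac12\ln n$ and $\ln\min\{k,\Delta\}\ge\frac12\ln k$, so $\chi_{CN}\ge\frac c4\ln k\ln n$. Taking $k=\Delta$ gives $\chi_{CN}\ge c\ln^2\Delta\ge\frac c4\ln^2n$, which reproves (v).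
\end{remark}

\begin{thebibliography}{1}
\bibitem{BGKM} Sriram Bhyravarapu, Shiwali Gupta, Subrahmanyam Kalyanasundaram, and Rogers Mathew, \emph{Extremal Results on Conflict-free Coloring}, arXiv:2305.02570 (2023).
\end{thebibliography}
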